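# Local reflection, iterated consistency, and $\Sigma_1$ consequences

## Two theories that prove a false $\Sigma_1$ sentence

Write $\bot$ for $0=1$, and $\mathrm{Con}_T$ for the usual sentence $\neg\mathrm{Prov}_T(\ulcorner\bot\urcorner)$. Start with
$$T_1=\mathsf{PA}+\neg\mathrm{Con}_{\mathsf{PA}} .$$
By Gödel's second incompleteness theorem $T_1$ is consistent, although the $\Sigma_1$ sentence $\neg\mathrm{Con}_{\mathsf{PA}}$ that it proves is false. What happens if we let $T_1$ trust itself? Since $T_1\vdash\mathrm{Prov}_{\mathsf{PA}}(\ulcorner\bot\urcorner)$ and $T_1$ provably extends $\mathsf{PA}$, we have $T_1\vdash\mathrm{Prov}_{T_1}(\ulcorner\bot\urcorner)$. So $T_1+\mathrm{Con}_{T_1}$ is inconsistent. The trust breaks at the first step.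

Now weaken the false axiom. Let $\mathrm{Con}^2_{\mathsf{PA}}$ be the consistency statement of $\mathsf{PA}+\mathrm{Con}_{\mathsf{PA}}$, and let
$$T_2=\mathsf{PA}+\neg\mathrm{Con}^2_{\mathsf{PA}} .$$
The new axiom says, provably in $\mathsf{PA}$, that $\mathsf{PA}$ proves $\neg\mathrm{Con}_{\mathsf{PA}}$. It is $\Sigma_1$, and false, because $\mathsf{PA}+\mathrm{Con}_{\mathsf{PA}}$ is true in $\mathbb N$. Let us compute what $\mathrm{Con}_{T_2}$ says.

By the formalized deduction theorem, $\mathrm{Con}_{T_2}$ is equivalent to $\neg\mathrm{Prov}_{\mathsf{PA}}(\ulcorner\mathrm{Con}^2_{\mathsf{PA}}\urcorner)$. Reason in $\mathsf{PA}$. If $\mathsf{PA}$ is inconsistent, it proves everything, so $\neg\mathrm{Con}_{T_2}$. Conversely, if $\mathsf{PA}$ proves $\mathrm{Con}^2_{\mathsf{PA}}$, then it proves $\mathrm{Con}_{\mathsf{PA}}$, and by the formalized second incompleteness theorem it is inconsistent. Hence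
$$\mathsf{PA}\vdash\mathrm{Con}_{T_2}\leftrightarrow\mathrm{Con}_{\mathsf{PA}} .$$
So $T_2+\mathrm{Con}_{T_2}$ is the theory $(\mathsf{PA}+\mathrm{Con}_{\mathsf{PA}})+\neg\mathrm{Con}_{\mathsf{PA}+\mathrm{Con}_{\mathsf{PA}}}$, which is consistent by the second incompleteness theorem for $\mathsf{PA}+\mathrm{Con}_{\mathsf{PA}}$. The first step of trust is survived. The second is not: $T_2$ proves that $\mathsf{PA}$ proves $\neg\mathrm{Con}_{\mathsf{PA}}$, hence that $T_2$ proves $\neg\mathrm{Con}_{T_2}$, so $T_2$ refutes the consistency of $T_2+\mathrm{Con}_{T_2}$.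

Both theories prove something false, and in both the iterated consistency statements betray this after finitely many steps. Suppose a theory $T$ proves a false $\Sigma_1$ sentence but all its finitely iterated consistency statements can be added without contradiction. Is there still some way to detect the falsehood from $T$ and a principle of trust in $T$? The principle will be the scheme "whatever $T$ proves is so", and the detection will consist in new $\Sigma_1$ theorems. We now make this precise.

## Reflection, iterated consistency, conservativity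

Throughout, $T$ is a recursively axiomatized consistent extension of $\mathsf{PA}$.

**Provability.** $\mathrm{Prov}_T(x)=\exists y\,\mathrm{Proof}_T(y,x)$ is a canonical provability predicate, where $\mathrm{Proof}_T$ is $\mathsf{PA}$-provably $\Delta_1$ and binumerates the relation "$y$ is a $T$-proof of $x$": true instances are provable in $\mathsf{PA}$, false ones are refutable. We write $\Box\psi$ for $\mathrm{Prov}_T(\ulcorner\psi\urcorner)$. A dotted variable stands for a numeral: $\Box\psi(\dot x)$ says of the number $x$ that $T$ proves $\psi$ with the numeral of $x$ plugged in. We use, verifiably in $\mathsf{PA}$: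

* the derivability conditions, in particular that $\Box$ is closed under modus ponens, and that $\mathsf{PA}\vdash\psi$ gives $\mathsf{PA}\vdash\Box\psi$;
* formalized $\Sigma_1$-completeness: $\mathsf{PA}\vdash\forall\vec x\,(\delta(\vec x)\to\Box\delta(\dot{\vec x}))$ whenever $\delta$ is $\mathsf{PA}$-equivalent to a $\Sigma_1$ formula;
* the formalized deduction theorem: $\mathsf{PA}\vdash\mathrm{Prov}_{T+\chi}(\ulcorner\psi\urcorner)\leftrightarrow\Box(\chi\to\psi)$ for sentences $\chi,\psi$.

For example, with $\delta(x)=\exists y\,(x=y+y)$, formalized $\Sigma_1$-completeness says that $\mathsf{PA}$ proves: for every even $x$, $T$ proves that the numeral of $x$ is even. The point to notice is that $x$ is quantified inside $\mathsf{PA}$, so in a nonstandard model it may be nonstandard.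

"$\Sigma_1$" and "$\Pi_1$" are understood up to $\mathsf{PA}$-provable equivalence. By collection in $\mathsf{PA}$, $\Sigma_1$ formulas are closed under bounded quantification. We fix a standard pairing, $p=\langle(p)_0,(p)_1\rangle$.

**Definition (local reflection).** $\mathrm{Rfn}(T)=\{\mathrm{Prov}_T(\ulcorner\varphi\urcorner)\to\varphi\mid\varphi\text{ a sentence}\}$. For example, the instance for $\bot$ is equivalent to $\mathrm{Con}_T$. There is one axiom for each actual sentence $\varphi$; no axiom speaks about all sentences at once.

**Definition (iterated consistency).** $\mathrm{Con}^0_T$ is $0=0$, and $\mathrm{Con}^{n+1}_T$ is $\mathrm{Con}_{T+\mathrm{Con}^n_T}$. Put $T_\omega:=T+\{\mathrm{Con}^n_T\mid n\in\omega\}$. For example, $\mathrm{Con}^1_T$ is equivalent to $\mathrm{Con}_T$, and the first section showed that $T_1\vdash\neg\mathrm{Con}^1_{T_1}$ and $T_2\vdash\neg\mathrm{Con}^2_{T_2}$. So $(T_1)_\omega$ and $(T_2)_\omega$ are inconsistent.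

**Definition ($\Sigma_1$-soundness, conservativity).** $T$ is $\Sigma_1$-sound if every $\Sigma_1$ sentence provable in $T$ is true in $\mathbb N$. A theory $S\supseteq U$ is $\Sigma_1$-conservative over $U$ if every $\Sigma_1$ sentence provable in $S$ is provable in $U$; similarly for $\Pi_1$. For example, $T_1$ is not $\Sigma_1$-sound. It is also not $\Sigma_1$-conservative over $\mathsf{PA}$, since $\mathsf{PA}\nvdash\neg\mathrm{Con}_{\mathsf{PA}}$ ($\mathsf{PA}$ being true in $\mathbb N$).

Four elementary facts about $T_\omega$ follow. The deduction theorem with $\psi=\bot$ gives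
$$\mathsf{PA}\vdash\mathrm{Con}^{n+1}_T\leftrightarrow\neg\Box\neg\mathrm{Con}^n_T .\tag{1}$$

Next, monotonicity: for each $n$,
$$\mathsf{PA}\vdash\mathrm{Con}^{n+1}_T\to\mathrm{Con}^n_T .\tag{2}$$
For $n=0$ this is trivial. If it holds for $n$, then $\mathsf{PA}\vdash\neg\mathrm{Con}^n_T\to\neg\mathrm{Con}^{n+1}_T$, hence $\mathsf{PA}\vdash\Box\neg\mathrm{Con}^n_T\to\Box\neg\mathrm{Con}^{n+1}_T$, and by (1) the contrapositive is $\mathrm{Con}^{n+2}_T\to\mathrm{Con}^{n+1}_T$.

A proof in $T_\omega$ uses finitely many of the added axioms, and by (2) the one with the largest index implies the others. So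
$$T_\omega\vdash\psi\quad\text{iff}\quad T\vdash\mathrm{Con}^n_T\to\psi\text{ for some }n .\tag{3}$$

Finally, $T+\mathrm{Rfn}(T)$ contains $T_\omega$. Indeed it proves $\mathrm{Con}^0_T$; and if it proves $\mathrm{Con}^n_T$, then reflection for the sentence $\neg\mathrm{Con}^n_T$ gives $\neg\Box\neg\mathrm{Con}^n_T$, which is $\mathrm{Con}^{n+1}_T$ by (1).

How much more than $T_\omega$ is $T+\mathrm{Rfn}(T)$? Three known facts frame the matter.

* (Kreisel–Lévy) If $T$ is $\Sigma_1$-sound, then so is $T+\mathrm{Rfn}(T)$. Consequently every $S$ between $T$ and $T+\mathrm{Rfn}(T)$ is then $\Sigma_1$-conservative over $T$.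
* (Smoryński) $T+\mathrm{Con}_T$ is $\Sigma_1$-conservative over $T$ if and only if $T$ is $\Sigma_1$-sound.
* (Goryachev) $T+\mathrm{Rfn}(T)$ is $\Pi_1$-conservative over $T_\omega$.

The first has a short proof, which we give since we need the fact. If $T\vdash\varphi$, then $T$ proves $\Box\varphi\to\varphi$ trivially. If $T\nvdash\varphi$, then $\neg\Box\varphi$ is a true $\Pi_1$ sentence that implies $\Box\varphi\to\varphi$. So $T+\mathrm{Rfn}(T)$ is contained in $T$ plus a set of true $\Pi_1$ sentences. If $T$ together with true $\Pi_1$ sentences $\pi_1,\dots,\pi_k$ proves a $\Sigma_1$ sentence $\sigma'$, then $T$ proves the $\Sigma_1$ sentence $\neg\pi_1\vee\dots\vee\neg\pi_k\vee\sigma'$. When $T$ is $\Sigma_1$-sound this disjunction is true, and so $\sigma'$ is true. The consequence follows because true $\Sigma_1$ sentences are provable in $\mathsf{PA}$.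

So no $\Pi_1$ theorem of reflection goes beyond $T_\omega$, and for $\Sigma_1$-sound $T$ no $\Sigma_1$ theorem does either. Haruka Kogure and Taishi Kurahashi, "On the conservation results for local reflection principles", arXiv:2306.07243 (2023), ask: if $T_\omega$ is consistent, does $\Sigma_1$-conservativity of $T+\mathrm{Rfn}(T)$ over $T_\omega$ imply that $T$ is $\Sigma_1$-sound? The answer is yes. In the contrapositive, for $T$ not $\Sigma_1$-sound, one instance of reflection, for a single $\Sigma_1$ sentence, already breaks conservativity.

**Theorem 1.** Let $T_\omega$ be consistent and $T$ not $\Sigma_1$-sound. Then there is a $\Sigma_1$ sentence $\varphi$ such that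

1. $T\vdash\neg\varphi\to\mathrm{Prov}_T(\ulcorner\varphi\urcorner)$, hence $T+(\mathrm{Prov}_T(\ulcorner\varphi\urcorner)\to\varphi)\vdash\varphi$;
2. $T_\omega\nvdash\varphi$.

Consequently $T+\mathrm{Rfn}(T)$ is not $\Sigma_1$-conservative over $T_\omega$.

**Corollary 2.** If $T_\omega$ is consistent and $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T_\omega$, then $T$ is $\Sigma_1$-sound.

Corollary 2 is the contrapositive of Theorem 1.

## A $\Sigma_1$-unsound theory with $T_\omega$ consistent

The theories $T_1$ and $T_2$ do not satisfy the hypotheses of Theorem 1, so we first check that something does. Let $V=\mathsf{PA}+\mathrm{Rfn}(\mathsf{PA})$. All its axioms are true in $\mathbb N$, since what $\mathsf{PA}$ proves is true. Let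
$$\tau=\neg\mathrm{Con}_V,\qquad T^*=\mathsf{PA}+\tau .$$
The sentence $\tau$ is $\Sigma_1$ and false, so $T^*$ is not $\Sigma_1$-sound.

Now $V+\tau$ proves every theorem of $T^*+\mathrm{Rfn}(T^*)$. Indeed, reason in $V+\tau$ and suppose $\mathrm{Prov}_{T^*}(\ulcorner\psi\urcorner)$. Then $\mathrm{Prov}_{\mathsf{PA}}(\ulcorner\tau\to\psi\urcorner)$, so $\tau\to\psi$ by reflection for $\mathsf{PA}$, and $\psi$ by $\tau$. By the second incompleteness theorem for the consistent theory $V$, the theory $V+\tau=V+\neg\mathrm{Con}_V$ is consistent. Hence $T^*+\mathrm{Rfn}(T^*)$ is consistent, and so is its subtheory $T^*_\omega$.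

## A Rosser sentence against each finite level

Fix for the rest of the notes, until Theorem 3 is proved, a theory $T$ that is not $\Sigma_1$-sound, and a false sentence $\sigma=\exists z\,\sigma_0(z)$ with $\sigma_0\in\Delta_0$ and $T\vdash\sigma$. Let
$$L(s):=\sigma_0(s)\wedge\forall z<s\,\neg\sigma_0(z),$$
"$s$ is the least witness of $\sigma$". At most one $s$ satisfies $L$, provably in $\mathsf{PA}$, and $T\vdash\exists!s\,L(s)$. Since $\sigma$ is false, $\mathsf{PA}$ refutes $\sigma_0$ at each standard number, so
$$T\vdash\exists s\,(L(s)\wedge\bar k<s)\quad\text{for every standard }k .\tag{4}$$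
Thus $T$ has a definable number that it places above every standard number. We use it as a bound for searches: a search below $s$ finds every standard object that exists.

Suppose $T_\omega$ is consistent, fix $k$, and try to beat $T+\mathrm{Con}^k_T$ alone. By the diagonal lemma take a $\Sigma_1$ sentence $\varphi_k$ with
$$\mathsf{PA}\vdash\varphi_k\leftrightarrow\exists s\,\big[L(s)\wedge\forall q<s\,\neg\mathrm{Proof}_T(q,\ulcorner\mathrm{Con}^k_T\to\varphi_k\urcorner)\big] .$$

First, $T+\mathrm{Con}^k_T\nvdash\varphi_k$. Otherwise some standard $q$ is a proof of $\mathrm{Con}^k_T\to\varphi_k$; by (4), $T$ sees this proof below $s$, so $T\vdash\neg\varphi_k$. Then $T\vdash\neg\mathrm{Con}^k_T$, against the consistency of $T_\omega$.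

Second, $T+\mathrm{Con}^{k+1}_T\vdash\varphi_k$. Reason in $T+\neg\varphi_k$. With $L(s)$, there is $q<s$ with $\mathrm{Proof}_T(q,\ulcorner\mathrm{Con}^k_T\to\varphi_k\urcorner)$. So $\Box(\mathrm{Con}^k_T\to\varphi_k)$. Moreover the facts $L(s)$, $q<s$ and $\mathrm{Proof}_T(q,\ulcorner\mathrm{Con}^k_T\to\varphi_k\urcorner)$ are provable in $T$ by formalized $\Sigma_1$-completeness, and together they imply $\neg\varphi_k$ because $L$ has at most one solution. So $\Box\neg\varphi_k$. Hence $\Box\neg\mathrm{Con}^k_T$, which is $\neg\mathrm{Con}^{k+1}_T$ by (1).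

For $k=0$ this shows that $T+\mathrm{Con}_T$ is not $\Sigma_1$-conservative over $T$, one direction of Smoryński's theorem (for our $T$). But for every $k$ the sentence $\varphi_k$ is provable in $T_\omega$. We need one sentence against all levels.

## Against all levels at once: the nonstandard index

To treat all levels in one sentence we need one formula for them.

**A uniform $\Sigma_1$ formula for $\neg\mathrm{Con}^n_T$.** The function $n\mapsto\ulcorner\neg\mathrm{Con}^n_T\urcorner$ is recursive. Let $G(w,y)$ be a $\Sigma_1$ formula representing its graph in $\mathsf{PA}$, so that $\mathsf{PA}\vdash\forall y\,(G(\bar n,y)\leftrightarrow y=\ulcorner\neg\mathrm{Con}^n_T\urcorner)$ for each standard $n$. Put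
$$N(x):=\exists w\,\big(x=w+1\wedge\exists y\,(G(w,y)\wedge\mathrm{Prov}_T(y))\big).$$
$N$ is $\Sigma_1$, and for each standard $n$
$$\mathsf{PA}\vdash N(\bar n)\leftrightarrow\neg\mathrm{Con}^n_T .\tag{5}$$
For $n=0$ both sides are refutable. For $n\ge1$ both sides are equivalent to $\Box\neg\mathrm{Con}^{n-1}_T$, the right one by (1).

For a sentence $\varphi$ let
$$P_\varphi(p):=\mathrm{Proof}_T\big((p)_1,\ulcorner\neg N(\dot x)\to\varphi\urcorner\big)\quad\text{with }x=(p)_0 .$$
So $P_\varphi(p)$ says that $p$ codes a level $n=(p)_0$ and a $T$-proof of $\neg N(\bar n)\to\varphi$; by (3) and (5), $T_\omega\vdash\varphi$ iff $P_\varphi(p)$ is true for some $p$. The formula $P_\varphi$ is provably $\Delta_1$, because the code of $\neg N(\bar x)\to\varphi$ is a provably total primitive recursive function of $x$ and the code of $\varphi$.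

The natural attempt is the same Rosser sentence with these proofs in place of $T$-proofs:
$$\mathsf{PA}\vdash\rho\leftrightarrow\exists s\,\big[L(s)\wedge\forall p<s\,\neg P_\rho(p)\big].$$

One half works. If $T_\omega\vdash\rho$, take a standard $p$ with $P_\rho(p)$ true and $n=(p)_0$. By (4), $T\vdash\neg\rho$, while $T\vdash\neg N(\bar n)\to\rho$; so $T\vdash N(\bar n)$, that is, $T\vdash\neg\mathrm{Con}^n_T$, against the consistency of $T_\omega$.

Now the other half. Reason in $T+\neg\rho$. With $L(s)$, there is $p<s$ with $P_\rho(p)$; let $n=(p)_0$. Then $\Box(\neg N(\dot n)\to\rho)$. As before, $\Box\neg\rho$. So $\Box N(\dot n)$. If $n$ were a fixed standard number, this would be $\neg\mathrm{Con}^{n+1}_T$ and we would be done. But $n$ is a number of the theory $T+\neg\rho$ and need not be standard, and $\mathrm{Rfn}(T)$ only contains instances for actual sentences. What we have shown is that $T+C\vdash\rho$, where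
$$C:=\forall x\,\neg\mathrm{Prov}_T(\ulcorner N(\dot x)\urcorner).$$

This $C$ is out of reach. It is $\Pi_1$. If $T+\mathrm{Rfn}(T)\vdash C$, then by Goryachev's theorem $T_\omega\vdash C$, so by (3) $T\vdash\mathrm{Con}^m_T\to C$ for some $m$. But $C$ implies $\neg\Box N(\bar m)$, hence $\neg\Box\neg\mathrm{Con}^m_T$ by (5) inside $\Box$, hence $\mathrm{Con}^{m+1}_T$ by (1). So the theory $T+\mathrm{Con}^m_T$ would prove its own consistency, and would be inconsistent by the second incompleteness theorem, against the consistency of $T_\omega$. The argument therefore stalls precisely at $\Box N(\dot n)$ with $n$ unknown.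

## A fixed point that falls back on $N(n)$

Look again at what the bad case delivers: $\Box(\neg N(\dot n)\to\rho)$. Reflection can use only $\Box$ of an actual sentence, and the only one in sight is $\rho$ itself. So we should aim at $\Box\rho$, and for this we lack exactly
$$\Box\big(N(\dot n)\to\rho\big).$$
The Rosser sentence cannot supply this, since it is made false in the bad case. So change the sentence: in the bad case, with least bad $p$ and $n=(p)_0$, let it be equivalent to $N(n)$ instead of being false. The missing implication is then provable in $T$, by $\Sigma_1$-completeness and the definition.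

Does this ruin the unprovability in $T_\omega$? We cannot make the sentence true in the bad case: it would then be equivalent to $\sigma$ over $\mathsf{PA}$, hence provable in $T$. But falling back on $N(n)$ is harmless. If $p$ is standard, then $T$ proves both $\varphi\leftrightarrow N(\bar n)$ and $\neg N(\bar n)\to\varphi$, hence $N(\bar n)$, and this already contradicts the consistency of $T_\omega$. And since $N$ is $\Sigma_1$, the new sentence is still $\Sigma_1$.

## Proof of Theorem 1

Assume in addition that $T_\omega$ is consistent. To reuse the proof later, write $\theta_n$ for $\mathrm{Con}^n_T$ and $U$ for $T_\omega$. We shall use only the following properties.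

* (N1) $N$ is a $\Sigma_1$ formula.
* (N2) $\mathsf{PA}\vdash N(\bar n)\leftrightarrow\neg\theta_n$ for each standard $n$.
* (N3) $U\vdash\psi$ iff $T\vdash\theta_n\to\psi$ for some $n$, for all sentences $\psi$; and $U$ is consistent.

Here (N2) is (5), and (N3) is (3) with the assumption.

**Step 1: the sentence $\varphi$.** We construct the sentence just described. With $P_\varphi$ as above, let
$$D_\varphi(p,s):=L(s)\wedge p<s\wedge P_\varphi(p)\wedge\forall p'<p\,\neg P_\varphi(p'),$$
"$s$ is the bound and $p<s$ is the least bad number". This is provably $\Delta_1$, by closure under bounded quantification. Choose $\varphi$ by the diagonal lemma with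
$$\mathsf{PA}\vdash\varphi\leftrightarrow\exists s\Big[L(s)\wedge\Big(\forall p<s\,\neg P_\varphi(p)\ \vee\ \exists p<s\,\big(D_\varphi(p,s)\wedge N((p)_0)\big)\Big)\Big].\tag{6}$$
The lemma applies because $P_\varphi$ and $D_\varphi$ depend on $\varphi$ only through its code, which is a parameter of the formula on the right. That right-hand side is $\Sigma_1$, since $P_\varphi$, $D_\varphi$ are provably $\Delta_1$ and $N$ is $\Sigma_1$ by (N1). So $\varphi$ is $\Sigma_1$. From now on write $P,D$ for $P_\varphi,D_\varphi$.

**Step 2: in the bad case $\varphi$ is $N((p)_0)$.** This is the property for which (6) was designed: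
$$\mathsf{PA}\vdash\forall p,s\,\big(D(p,s)\to(\varphi\leftrightarrow N((p)_0))\big).\tag{7}$$
Reason in $\mathsf{PA}$ and assume $D(p,s)$. If $N((p)_0)$, then $s$ and $p$ witness the second disjunct of (6), so $\varphi$. Conversely, assume $\varphi$. The number given by (6) satisfies $L$, so it is $s$. The first disjunct fails for $s$, since $p<s$ and $P(p)$. So there is $p^\ast<s$ with $D(p^\ast,s)$ and $N((p^\ast)_0)$. Both $p$ and $p^\ast$ are the least number satisfying $P$, so $p^\ast=p$ and $N((p)_0)$ holds.

**Step 3: $T\vdash\neg\varphi\to\Box\varphi$.** This proves part 1. Reason in $T+\neg\varphi$. Since $\sigma$ holds, let $s$ be the number with $L(s)$. By (6) and $\neg\varphi$, the first disjunct fails at $s$, so some $p<s$ satisfies $P(p)$. Take the least such $p$ and put $n=(p)_0$. Then $D(p,s)$. Three things are now provable in $T$, according to our theory.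

First, as $D$ is equivalent to a $\Sigma_1$ formula, formalized $\Sigma_1$-completeness gives $\Box D(\dot p,\dot s)$, and likewise $\Box\big((\dot p)_0=\dot n\big)$. Second, since (7) is a theorem of $\mathsf{PA}$, it is provably $T$-provable, and so are its instances: $\Box\big(D(\dot p,\dot s)\to(\varphi\leftrightarrow N((\dot p)_0))\big)$. From these,
$$\Box\big(N(\dot n)\to\varphi\big).$$
Third, $P(p)$ says that $(p)_1$ is a $T$-proof of the following, so
$$\Box\big(\neg N(\dot n)\to\varphi\big).$$
Combining the last two under $\Box$ gives $\Box\varphi$. Note that $n$ has disappeared, so it did not matter whether $n$ is standard.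

Hence $T\vdash\neg\varphi\to\Box\varphi$. In $T+(\Box\varphi\to\varphi)$, the assumption $\neg\varphi$ gives $\Box\varphi$ and then $\varphi$, a contradiction. So this theory proves $\varphi$.

**Step 4: $U\nvdash\varphi$.** This proves part 2. Suppose $U\vdash\varphi$. By (N3), $T\vdash\theta_m\to\varphi$ for some $m$, so by (N2) $T\vdash\neg N(\bar m)\to\varphi$. If $q$ is the code of such a proof, then $P(\langle m,q\rangle)$ is true. So some standard number satisfies $P$. Let $p$ be the least one, and $n=(p)_0$. As $P(p)$ is true, $(p)_1$ really is a $T$-proof, and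
$$T\vdash\neg N(\bar n)\to\varphi .\tag{8}$$
Since $P$ is provably $\Delta_1$, $\mathsf{PA}$ decides its standard instances correctly, so
$$\mathsf{PA}\vdash P(\bar p)\wedge\forall p'<\bar p\;\neg P(p') .$$
By (4), $T\vdash\exists s\,(L(s)\wedge\bar p<s)$. Together these give $T\vdash\exists s\,D(\bar p,s)$. Now (7) yields $T\vdash\varphi\to N(\bar n)$. With (8), $T\vdash\neg N(\bar n)\to N(\bar n)$, so $T\vdash N(\bar n)$, and by (N2) $T\vdash\neg\theta_n$. But $U$ contains $T$ and proves $\theta_n$, by (N3) applied to $\psi=\theta_n$. So $U$ is inconsistent, contrary to (N3).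

**Conclusion.** The $\Sigma_1$ sentence $\varphi$ is provable in $T+\mathrm{Rfn}(T)$ by Step 3 and not provable in $T_\omega$ by Step 4. This proves Theorem 1, and with it Corollary 2. $\blacksquare$

Both halves of "$\sigma$ is false and provable in $T$" were used: provability gives the bound $s$ in Step 3, and falsity pushes $s$ above the standard number $p$ in Step 4.

## Arbitrary $\Pi_1$ extensions in place of $T_\omega$

The proof knows about $T_\omega$ only through (N1)–(N3), and it uses reflection only for a $\Sigma_1$ sentence. Let $\mathrm{Rfn}_{\Sigma_1}(T)$ be $\mathrm{Rfn}(T)$ restricted to $\Sigma_1$ sentences.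

**Theorem 3.** Let $\Theta$ be any r.e. set of $\Pi_1$ sentences with $U:=T+\Theta$ consistent, and let $S$ be any theory with $T+\mathrm{Rfn}_{\Sigma_1}(T)\subseteq S\subseteq T+\mathrm{Rfn}(T)$ (inclusion of sets of theorems). The following are equivalent:

* (a) $T$ is $\Sigma_1$-sound;
* (b) every $\Sigma_1$ theorem of $S$ is provable in $U$.

Here $T$ is again any recursively axiomatized consistent extension of $\mathsf{PA}$.

**From (a) to (b).** By Kreisel–Lévy, $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-sound. So every $\Sigma_1$ theorem of $S$ is true, hence provable in $\mathsf{PA}\subseteq U$.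

**From (b) to (a).** Assume that $T$ is not $\Sigma_1$-sound; we refute (b) by supplying $N$ and $\theta_n$ with (N1)–(N3). Adding a $\Pi_1$ form of $0=0$ to $\Theta$ if necessary, we may assume $\Theta\ne\emptyset$; this does not change the theorems of $U$. Fix a recursive enumeration of $\Theta$, possibly with repetitions, and let $\theta_n$ be a $\Pi_1$ form of the conjunction of its first $n+1$ members. Then $\theta_{n+1}$ implies $\theta_n$, and a proof in $U$ uses finitely many members of $\Theta$; so $U\vdash\psi$ iff $T\vdash\theta_n\to\psi$ for some $n$. As $U$ is consistent by hypothesis, (N3) holds.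

For the formula $N$ we can no longer use $\mathrm{Prov}_T$ as before. Let $\eta_n$ be a $\Sigma_1$ form of $\neg\theta_n$, found effectively in $n$, and let $\mathrm{Tr}$ be a $\Sigma_1$ truth definition for $\Sigma_1$ sentences: $\mathsf{PA}\vdash\mathrm{Tr}(\ulcorner\eta\urcorner)\leftrightarrow\eta$ for each $\Sigma_1$ sentence $\eta$. (For example, $\mathrm{Tr}(\ulcorner\neg\mathrm{Con}_{\mathsf{PA}}\urcorner)$ is equivalent to $\neg\mathrm{Con}_{\mathsf{PA}}$, when the latter is written in $\Sigma_1$ form.) Put
$$N(x):=\exists y\,\big(y=\ulcorner\eta_x\urcorner\wedge\mathrm{Tr}(y)\big),$$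
where "$y=\ulcorner\eta_x\urcorner$" is a $\Sigma_1$ formula representing the recursive function $x\mapsto\ulcorner\eta_x\urcorner$ in $\mathsf{PA}$. Then $N$ is $\Sigma_1$, which is (N1). For standard $n$, $\mathsf{PA}$ proves that the only $y$ with $y=\ulcorner\eta_{\bar n}\urcorner$ is the numeral of the code of $\eta_n$, so $\mathsf{PA}\vdash N(\bar n)\leftrightarrow\mathrm{Tr}(\ulcorner\eta_n\urcorner)\leftrightarrow\eta_n\leftrightarrow\neg\theta_n$, which is (N2).

Now choose $\sigma$ and $L$ as before, and define $P_\varphi$ by the same formula with the new $N$; it is still provably $\Delta_1$, because $N$ enters only through the codes of the sentences $\neg N(\bar x)\to\varphi$. Steps 1–4 then apply word for word. They give a $\Sigma_1$ sentence $\varphi$ with $T+(\Box\varphi\to\varphi)\vdash\varphi$ and $U\nvdash\varphi$. It remains to see that $S\vdash\varphi$. If one insists that $\mathrm{Rfn}_{\Sigma_1}(T)$ refers to sentences literally of $\Sigma_1$ form, let $\varphi'$ be such a form of $\varphi$; from $\mathsf{PA}\vdash\varphi\leftrightarrow\varphi'$ we get $\mathsf{PA}\vdash\Box\varphi\leftrightarrow\Box\varphi'$,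 so the two reflection instances are equivalent. Hence $S\vdash\Box\varphi\to\varphi$ and $S\vdash\varphi$. So $\varphi$ is a $\Sigma_1$ theorem of $S$ not provable in $U$, and (b) fails. $\blacksquare$

Thus $T_\omega$ may be replaced by any consistent r.e. extension of $T$ by $\Pi_1$ axioms, for example $T_\omega+\mathrm{Con}_{T_\omega}$ or longer consistency progressions, when these are consistent.

**Corollary 4.** For every $T$ as above, $T+\mathrm{Rfn}(T)$ is $\Sigma_1$-conservative over $T_\omega$ if and only if $T$ is $\Sigma_1$-sound or $T_\omega$ is inconsistent.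

*Proof.* If $T_\omega$ is inconsistent, it proves every sentence and conservativity is trivial. If $T_\omega$ is consistent, apply Theorem 3 with $\Theta$ the set of $\Pi_1$ forms of the sentences $\mathrm{Con}^n_T$, $n\in\omega$, which is r.e. because $n\mapsto\mathrm{Con}^n_T$ is recursive, and with $S=T+\mathrm{Rfn}(T)$. $\blacksquare$

## What the examples say about the hypotheses

**Consistency of $T_\omega$ cannot be dropped.** The theory $T_1=\mathsf{PA}+\neg\mathrm{Con}_{\mathsf{PA}}$ from the beginning is consistent and not $\Sigma_1$-sound, and $T_1\vdash\neg\mathrm{Con}_{T_1}$. So $(T_1)_\omega$ is inconsistent, and $T_1+\mathrm{Rfn}(T_1)$ is trivially $\Sigma_1$-conservative over it.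

**Theorem 1 is not vacuous.** The theory $T^*$ is not $\Sigma_1$-sound, and $T^*_\omega$ is consistent. So Theorem 1 gives a $\Sigma_1$ sentence that $T^*+\mathrm{Rfn}(T^*)$ proves and $T^*_\omega$ does not, and here $T^*+\mathrm{Rfn}(T^*)$ is itself consistent.

**"$\Pi_1$" in Theorem 3 cannot be replaced by "$\Sigma_1$".** Let $\Theta$ be the set of all $\Sigma_1$ theorems of $T^*+\mathrm{Rfn}(T^*)$, which is r.e. Then $T^*+\Theta$ is contained in the consistent theory $T^*+\mathrm{Rfn}(T^*)$, so it is consistent, and by definition it proves every $\Sigma_1$ theorem of $T^*+\mathrm{Rfn}(T^*)$. So (b) holds with $S=T^*+\mathrm{Rfn}(T^*)$, yet $T^*$ is not $\Sigma_1$-sound. In the proof, the place that breaks is (N1): for $\Sigma_1$ axioms $\theta_n$ the sentences $\neg\theta_n$ are $\Pi_1$, so a fixed point (6) that falls back on $\neg\theta_n$ need no longer be $\Sigma_1$.
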